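# Compact convex sets in $L_1$ with finite magnitude and infinite $\mu_1$

## 1. A natural guess: finite magnitude means finite one-dimensional size

Take a compact convex set $K$ in $L_1=L_1[0,1]$. Two numbers, each possibly infinite, measure how large $K$ is. Its *magnitude* is a kind of effective number of points. Its *one-dimensional size* $\mu_1^{L_1}(K)$ extends "twice the length" from segments to all compact convex sets. For a segment of length $b$ we shall find magnitude $1+b/2$ and size $2b$, so each number determines the other. The first guess is therefore that the two are finite together: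

$$\operatorname{Mag}(K)<\infty\quad\Longleftrightarrow\quad \mu_1^{L_1}(K)<\infty .\tag{1}$$

This is a conjecture taken from Mark W. Meckes, "Magnitude and Holmes-Thompson intrinsic volumes of convex bodies", arXiv:2206.02600 (2022). We make (1) precise, test it on segments, boxes and corner simplices, and then see what becomes of it.

**Conventions.** All sets are nonempty, $d(x,y)=\|x-y\|_1$, and $M(X)$ is the set of finite signed Borel measures on $X$. Fix disjoint intervals $I_0,I_1,I_2,\dots\subseteq[0,1]$ of positive length and put $e_j=\mathbf 1_{I_j}/|I_j|$. Then $\|\sum_j x_je_j\|_1=\sum_j|x_j|$, so $\ell_1^n$ and $\ell_1$ sit isometrically in $L_1$.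

**Definition (positive definite, hypermetric).** A metric space $(X,d)$ is positive definite if the matrix $[e^{-d(x_i,x_j)}]$ is positive definite for every finite collection of distinct points of $X$. We use the fact that every subset of $L_1$ is positive definite. A normed space is hypermetric if it is isometrically isomorphic to a subspace of $L_1$; equivalently, it is positive definite. Example: $\ell_1^n$ is hypermetric, by the map $x\mapsto\sum_jx_je_j$.

**Definition (magnitude).** For a compact positive definite $X$,
$$\operatorname{Mag}(X,d)=\sup\left\{\frac{\mu(X)^2}{\iint e^{-d(x,y)}\,d\mu(x)\,d\mu(y)}:\mu\in M(X)\right\}\in[1,\infty],$$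
over those $\mu$ for which the ratio is defined. A point mass has ratio $1$, hence the lower bound $1$. Magnitude is monotone: if $Y\subseteq X$ are compact, a measure on $Y$, extended by zero, has the same ratio on $X$.

**Definition (Holmes–Thompson volume).** For $E=(\mathbb R^n,\|\cdot\|)$ with unit ball $B_E$ and compact $A\subseteq E$, put $\mathrm{vol}^E_{\mathrm{HT}}(A)=\mathrm{vol}_n(A)\,\mathrm{vol}_n(B_E^\circ)$, where $B_E^\circ$ is the polar body. This does not depend on the choice of Lebesgue measure. For an $m$-dimensional convex set one uses the affine subspace it spans, translated to the origin, as the $m$-dimensional normed space. Examples: on a line normed by the absolute value, $B^\circ=[-1,1]$ has length $2$, so a segment has Holmes–Thompson volume twice its length. In $\ell_1^2$ the polar of the unit ball is $[-1,1]^2$, so $\mathrm{vol}_{\mathrm{HT}}$ is $4$ times the area.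

**Definition (valuation).** A valuation is a function $\varphi$ of compact convex sets with $\varphi(A\cup B)+\varphi(A\cap B)=\varphi(A)+\varphi(B)$ whenever $A,B,A\cup B$ are compact and convex. (We only need the case of nonempty $A,B$. Then $A\cap B\ne\emptyset$, because $A\cup B$ is connected.) Example: length on the line; for $[0,2]$ and $[1,3]$ it reads $3+1=2+2$.

**Known Fact.** Let $E=(\mathbb R^n,\|\cdot\|)$ be hypermetric. For each $1\le m\le n$ there is a unique even, continuous, $m$-homogeneous, translation-invariant valuation $\mu_m^E$ on compact convex subsets of $E$ such that $\mu_m^E(K)=\mathrm{vol}^F_{\mathrm{HT}}(K)$ whenever $K$ is $m$-dimensional with affine span $F$. These valuations are monotone under inclusion.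

For a finite-dimensional affine subspace $F\subseteq L_1$ with the restricted norm this defines $\mu_1^F$ on compact convex subsets of $F$; for a segment, $\mu_1^F([x,y])=2\|x-y\|_1$. A single point has $\mu_1=0$, by translation invariance and $1$-homogeneity; we use the value $0$ also when $F$ itself is a point.

**Definition ($\mu_1^{L_1}$).** For compact convex $K\subseteq L_1$,
$$\mu_1^{L_1}(K)=\sup\{\mu_1^F(K\cap F):F\subseteq L_1\text{ a finite-dimensional affine subspace}\},$$
where only the $F$ that meet $K$ matter.

**Known implication.** If $X\subseteq L_1$ is compact and $\mu_1^{L_1}(\operatorname{conv}X)<\infty$, then $\operatorname{Mag}(X,\|\cdot\|_1)<\infty$.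

With $X=K$ convex we have $\operatorname{conv}K=K$, and this is the direction "$\Leftarrow$" of (1). So the guess is really about the converse: must a convex set of finite magnitude have finite $\mu_1^{L_1}$?

## 2. Magnitudes of segments, boxes and stars

To compute magnitudes by hand we need two tools. A symmetric function $k:X\times X\to\mathbb R$ is called *psd* if $\sum_{i,j}c_ic_jk(x_i,x_j)\ge0$ for all finite families $x_i\in X$, $c_i\in\mathbb R$. Sums and pointwise limits of psd kernels are psd, pointwise products are psd by Schur's theorem, and if $k$ is psd on $Y$ and $\varphi:X\to Y$ is any map, then $k(\varphi(x),\varphi(x'))$ is psd on $X$. Example: $k(x,x')=f(x)f(x')$ is psd, because the double sum is $(\sum_i c_if(x_i))^2$.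

**Lemma 1.** If $X$ is a compact metric space and $k$ is continuous and psd on $X$, then $\iint k\,d\mu\,d\mu\ge0$ for every $\mu\in M(X)$.

*Proof.* Let $\delta>0$. Partition $X$ into finitely many nonempty Borel sets $E_i$ of diameter less than $\delta$, choose $x_i\in E_i$, and put $c_i=\mu(E_i)$. For $(x,y)\in E_i\times E_j$ we have $|k(x,y)-k(x_i,x_j)|\le\omega_k(\delta)$, where $\omega_k$ is the modulus of continuity of $k$. Hence $\sum_{i,j}c_ic_jk(x_i,x_j)$, which is nonnegative, differs from $\iint k\,d\mu\,d\mu$ by at most $\omega_k(\delta)\,\|\mu\|^2$, with $\|\mu\|$ the total variation. By uniform continuity this tends to $0$ as $\delta\to0$. $\square$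

**Lemma 2.** Let $X\subseteq L_1$ be compact and let $\mu\in M(X)$ satisfy $\int e^{-d(x,y)}\,d\mu(y)=1$ for all $x\in X$. Then $\operatorname{Mag}(X)=\mu(X)$.

*Proof.* Put $Z(\mu,\nu)=\iint e^{-d}\,d\mu\,d\nu$. Since $e^{-d}$ is psd on $X\subseteq L_1$ and continuous, Lemma 1 says that $Z$ is a positive semidefinite symmetric bilinear form, so the Cauchy–Schwarz inequality holds for it. By hypothesis $Z(\mu,\nu)=\nu(X)$ for all $\nu$, and in particular $Z(\mu,\mu)=\mu(X)$. Therefore
$$\nu(X)^2=Z(\mu,\nu)^2\le Z(\mu,\mu)Z(\nu,\nu)=\mu(X)\,Z(\nu,\nu),$$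
so every defined ratio is at most $\mu(X)$. With $\nu=\delta_x$ we get $\mu(X)\ge1$, so the ratio of $\mu$ itself is defined and equals $\mu(X)^2/\mu(X)=\mu(X)$. $\square$

**Two points.** If $X=\{p,q\}$ with $d(p,q)=r$, the measure $(\delta_p+\delta_q)/(1+e^{-r})$ satisfies the hypothesis, so $\operatorname{Mag}(X)=2/(1+e^{-r})$. This grows from $1$ to $2$ as $r$ goes from $0$ to $\infty$.

**Segments.** On $[0,b]$ take $\mu=\frac12(\delta_0+\delta_b+\mathrm{Leb})$. For $x\in[0,b]$,
$$\int e^{-|x-y|}\,d\mu(y)=\tfrac12\bigl(e^{-x}+e^{-(b-x)}+(1-e^{-x})+(1-e^{-(b-x)})\bigr)=1 ,$$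
so
$$\operatorname{Mag}([0,b])=\mu([0,b])=1+\tfrac b2.\tag{2}$$

**Boxes.** On $X=\prod_{i=1}^n[0,b_i]$ with the $\ell_1^n$ metric the kernel $e^{-d}$ is a product over the coordinates. The product of the segment measures therefore satisfies the hypothesis of Lemma 2, and
$$\operatorname{Mag}\Bigl(\prod_{i=1}^n[0,b_i]\Bigr)=\prod_{i=1}^n\Bigl(1+\frac{b_i}2\Bigr).\tag{3}$$

**Stars.** Let $S_n=\bigcup_{i=1}^n[0,a_ie_i]$ with $a_i>0$. Two points at distances $r,r'$ from $0$ on different legs are at distance $r+r'$. Take
$$\mu=\tfrac12\sum_{i=1}^n(\delta_{a_ie_i}+\mathrm{Leb}_i)+\bigl(1-\tfrac n2\bigr)\delta_0,$$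
with $\mathrm{Leb}_i$ the length measure on the $i$-th leg. At the point $re_j$, the $j$-th leg contributes $\frac12\bigl(e^{-(a_j-r)}+(1-e^{-r})+(1-e^{-(a_j-r)})\bigr)=1-\frac12e^{-r}$. Each of the other $n-1$ legs contributes $\frac12e^{-r}\bigl(e^{-a_i}+1-e^{-a_i}\bigr)=\frac12e^{-r}$. The center contributes $(1-\frac n2)e^{-r}$. The sum is $1+e^{-r}\bigl(-\frac12+\frac{n-1}2+1-\frac n2\bigr)=1$, so
$$\operatorname{Mag}(S_n)=\tfrac12\Bigl(n+\sum_{i=1}^n a_i\Bigr)+1-\tfrac n2=1+\tfrac12\sum_{i=1}^na_i.\tag{4}$$

## 3. $\mu_1$ is twice the integral of the pointwise width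

To test (1) we must compute $\mu_1$. The elements of $K$ are functions of $t\in[0,1]$, and at each $t$ their values fill an interval. The next lemma says that $\mu_1$ adds up the lengths of these intervals.

**Lemma 3.** Let $F=x_0+V\subseteq L_1$ be an affine subspace, where $V$ has basis $f_1,\dots,f_n$ with $n\ge1$. Fix everywhere finite Borel representatives of $x_0$ and the $f_i$, and represent $x=x_0+\sum_ic_if_i$ by $x(t)=x_0(t)+\sum_ic_if_i(t)$. Then for compact convex $A\subseteq F$,
$$\mu_1^F(A)=2\int_0^1\Bigl(\max_{x\in A}x(t)-\min_{x\in A}x(t)\Bigr)dt.$$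

*Proof.* We check that the right-hand side has the properties that characterize $\mu_1^F$. Both sides are translation invariant (the term $x_0(t)$ cancels), so let $x_0=0$. Identify $V$ with $\mathbb R^n$ normed by $N(c)=\|\sum_ic_if_i\|_1$; this is a hypermetric normed space. Put $\theta(t)=(f_1(t),\dots,f_n(t))$, so $\int_0^1|\theta|\,dt<\infty$ for the Euclidean length $|\theta|$. With the support function $h_A(\xi)=\max_{c\in A}c\cdot\xi$, set
$$w_A(t)=h_A(\theta(t))+h_A(-\theta(t)),\qquad \Phi(A)=2\int_0^1w_A(t)\,dt .$$
Since $x(t)=c\cdot\theta(t)$, the number $w_A(t)$ is $\max_{x\in A} x(t)-\min_{x\in A} x(t)$, so $\Phi(A)$ is the right-hand side. The function $w_A$ is Borel because $h_A$ is continuous, and $0\le w_A\le2R|\theta|$ if $A$ lies in the Euclidean ball of radius $R$. Hence $\Phi(A)<\infty$.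

*Invariances.* From $h_{A+c}(\xi)=h_A(\xi)+c\cdot\xi$, $h_{\lambda A}=\lambda h_A$ for $\lambda\ge0$, and $h_{-A}(\xi)=h_A(-\xi)$ we see that $\Phi$ is translation invariant, $1$-homogeneous and even.

*Continuity.* If $A,B$ have Euclidean Hausdorff distance at most $\delta$, then $|h_A-h_B|\le\delta|\cdot|$, so $|w_A-w_B|\le2\delta|\theta|$ and $|\Phi(A)-\Phi(B)|\le4\delta\int|\theta|\,dt$. All norms on $\mathbb R^n$ are equivalent, so this is continuity for the Hausdorff distance of $N$ as well.

*Valuation.* Let $A,B,A\cup B$ be compact and convex. Clearly $h_{A\cup B}=\max(h_A,h_B)$ and $h_{A\cap B}\le\min(h_A,h_B)$. For the reverse of the last inequality, fix $\xi$ and let $p\in A$, $q\in B$ maximize $c\cdot\xi$ over $A$ and $B$. The segment $[p,q]$ lies in $A\cup B$ and is covered by the closed sets $A$ and $B$, both of which meet it. By connectedness there is a point $z\in[p,q]\cap A\cap B$, and $z\cdot\xi\ge\min(p\cdot\xi,q\cdot\xi)=\min(h_A(\xi),h_B(\xi))$. So $h_{A\cap B}=\min(h_A,h_B)$. Adding maximum and minimum, $h_{A\cup B}+h_{A\cap B}=h_A+h_B$,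 hence $\Phi(A\cup B)+\Phi(A\cap B)=\Phi(A)+\Phi(B)$.

*Segments.* For $A=[c,c']$ we have $w_A(t)=|(c-c')\cdot\theta(t)|$, so $\Phi(A)=2N(c-c')$, the one-dimensional Holmes–Thompson volume of $A$.

By the uniqueness in the Known Fact with $m=1$, $\Phi=\mu_1^F$. $\square$

**Lemma 4.** If $K\subseteq L_1$ is compact and convex with finite-dimensional affine span $F$, then $\mu_1^{L_1}(K)=\mu_1^F(K)$.

*Proof.* The inequality $\ge$ is the definition. For $\le$, let $F'$ be a finite-dimensional affine subspace that meets $K$. If $F'$ or $F$ is a point, then $K\cap F'$ is a point and $\mu_1^{F'}(K\cap F')=0$. Otherwise choose a finite-dimensional affine subspace $H\supseteq F\cup F'$, fix representatives for $H$ as in Lemma 3, and give the elements of $F$ and of $F'$ the representatives they have as elements of $H$. These are admissible in Lemma 3 for $F$ and for $F'$. At each $t$ the width of $K\cap F'$ is at most that of $K$, so $\mu_1^{F'}(K\cap F')\le\mu_1^F(K)$. $\square$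

**Boxes.** For $K=\{\sum_{i\le n}x_ie_i:0\le x_i\le b_i\}$ the width on $I_i$ is $b_i/|I_i|$, so $\mu_1^{L_1}(K)=2\sum_ib_i$. Since $1+\sum_i s_i\le\prod_i(1+s_i)\le e^{\sum_i s_i}$ for $s_i\ge0$, formula (3) gives
$$1+\tfrac14\mu_1^{L_1}(K)\le\operatorname{Mag}(K)\le e^{\mu_1^{L_1}(K)/4}.$$
On boxes each of the two numbers controls the other, whatever the dimension.

**Corner simplices.** Let $Q_n=\operatorname{conv}(0,a_1e_1,\dots,a_ne_n)$. The width on $I_i$ is $a_i/|I_i|$, so $\mu_1^{L_1}(Q_n)=2\sum_{i\le n}a_i$. The simplex contains the star $S_n$, so by (4) and monotonicity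
$$\operatorname{Mag}(Q_n)\ge1+\tfrac12\sum_{i\le n}a_i=1+\tfrac14\mu_1^{L_1}(Q_n).$$
Now let $a_i\to0$ with $\sum a_i=\infty$. The closed convex hull of $\{0\}\cup\{a_ie_i:i\ge1\}$ is compact (by Mazur's theorem: the closed convex hull of a compact set in a Banach space is compact) and contains every $Q_n$, so its magnitude is infinite. It contains $Q_n$ within its intersection with $\operatorname{span}(e_1,\dots,e_n)$, so by monotonicity its $\mu_1^{L_1}$ is infinite too. The guess (1) passes this test as well.

## 4. The inequality $\operatorname{Mag}\ge1+\mu_1/(8n)$ and its factor $n$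

To prove the converse one would look for a lower bound of $\operatorname{Mag}$ by $\mu_1$. There is a short argument in each fixed dimension.

**Lemma 5.** Let $K\subseteq L_1$ be compact, convex and $n$-dimensional, $n\ge1$, and let $D=\operatorname{diam}K$. Then $\mu_1^{L_1}(K)\le4nD$ and $\operatorname{Mag}(K)\ge1+\frac D2\ge1+\frac1{8n}\mu_1^{L_1}(K)$.

*Proof.* By compactness $K$ has two points at distance $D$, and by convexity it contains the segment between them, which is isometric to $[0,D]$. By (2) and monotonicity, $\operatorname{Mag}(K)\ge1+D/2$.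

To bound $\mu_1$, let $F$ be the affine span of $K$, with coordinates in $\mathbb R^n$. The volume of the simplex with vertices $x_0,\dots,x_n$ is $\frac1{n!}|\det[(1,x_0),\dots,(1,x_n)]|$, a continuous function on the compact set $K^{n+1}$. Its maximum is positive because $K$ spans $F$. Let $x_0,\dots,x_n\in K$ attain it. For $x\in K$ write $x=\sum_i\lambda_ix_i$ with $\sum_i\lambda_i=1$. Replacing $x_i$ by $x$ replaces the column $(1,x_i)$ by $\sum_j\lambda_j(1,x_j)$, which multiplies the determinant by $\lambda_i$. By maximality $|\lambda_i|\le1$. Hence $x=x_0+\sum_{i=1}^n\lambda_i(x_i-x_0)$ with $|\lambda_i|\le1$, and for every $t$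
$$\max_{x\in K}x(t)-\min_{x\in K}x(t)\le2\sum_{i=1}^n|x_i(t)-x_0(t)| .$$
Lemmas 3 and 4 give $\mu_1^{L_1}(K)\le4\sum_{i=1}^n\|x_i-x_0\|_1\le4nD$, so $D/2\ge\mu_1^{L_1}(K)/(8n)$. $\square$

Now try to pass to infinite dimension by applying the lemma to the sets $K\cap F$. The right-hand side $1+\mu_1/(8n)$ is never more than $1+D/2$, because $\mu_1\le4nD$ always. So the argument cannot show that $\operatorname{Mag}(K)$ is infinite, however large $\mu_1$ becomes. The loss occurs at one place: $\mu_1$ was charged for $n$ edges, while the magnitude was credited with a single segment. For the corner simplices the legs did add up, but that used distances $r+r'$ between points on different legs. A proof of the converse would have to show that the contributions of many directions always add up; a counterexample must make the legs much closer to each other without reducing the pointwise widths.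

## 5. Upper bounds from the kernel $C-d$

For a counterexample we need to bound magnitude from above, for a set on which no weight measure is at hand. The next lemma reduces this to a linear-looking condition on $d$.

**Lemma 6.** Let $X\subseteq L_1$ be compact and $C\in\mathbb R$. If $C-d$ is psd on $X$, then $\operatorname{Mag}(X,d)\le e^C$.

*Proof.* Let $k=C-d$. The powers $k^j$ are psd by Schur's theorem, so $e^k-1=\sum_{j\ge1}k^j/j!$ is psd as a pointwise limit of sums of psd kernels, and it is continuous. By Lemma 1, $\iint(e^{C-d}-1)\,d\mu\,d\mu\ge0$, that is,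
$$\mu(X)^2\le e^C\iint e^{-d}\,d\mu\,d\mu\qquad\text{for all }\mu\in M(X).$$
So the double integral is nonnegative, and whenever the ratio in the definition of magnitude is defined it is at most $e^C$. $\square$

Distances in $\ell_1$ are sums of one-dimensional distances, so we look for one-dimensional psd kernels that contain $-|u-u'|$. There is a family of them.

**Lemma 7.** Let $a\ge0$ and $\kappa\in\mathbb R$. The kernel
$$q_\kappa(u,u')=\frac{\kappa^2a}2+(1-\kappa)(u+u')-|u-u'|$$
is psd on $[0,a]$.

*Proof.* We exhibit it as an inner product. Expanding, and using $2\min(u,u')=u+u'-|u-u'|$,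
$$2\int_0^a\bigl(\mathbf 1_{s<u}-\tfrac\kappa2\bigr)\bigl(\mathbf 1_{s<u'}-\tfrac\kappa2\bigr)\,ds=2\min(u,u')-\kappa(u+u')+\tfrac{\kappa^2a}2=q_\kappa(u,u').$$
The left side is twice the $L_2[0,a]$ inner product of the vectors attached to $u$ and $u'$. $\square$

The parameter $\kappa$ trades a constant against a linear term. With $\kappa=0$ there is no constant, but the linear term $u+u'$ remains. With $\kappa=1$ the linear term disappears at the price of the constant $a/2$. With $\kappa=2$ the constant is $2a$ and the linear term is $-(u+u')$, of the opposite sign.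

**The corner simplex again.** Write $x=\sum x_ie_i$ and $s(x)=\sum x_i$. Choosing $\kappa=0$ in every coordinate gives the psd kernel $s(x)+s(y)-d(x,y)$, which is not of the form $C-d$. Choosing $\kappa=1$ in every coordinate gives $\frac12\sum a_i-d$, whose constant diverges with $\sum a_i$. No choice can succeed here, since we found in Section 3 that the magnitude is infinite when $\sum a_i=\infty$.

## 6. One shared coordinate that cancels the linear terms

The failed computation shows what is needed. With $\kappa=0$ in all coordinates we pay nothing, and what is left over, $s(x)+s(y)$, depends on the single number $s(x)=\sum x_i$. So let $s(x)$ itself be one further coordinate of the point $x$, and use $\kappa=2$ there. Its linear term $-(s(x)+s(y))$ cancels the sum of all the others, at the cost of one constant. Concretely, replace $e_i$ by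
$$u_i=e_i+e_0\qquad(i\ge1),\qquad\text{so that}\qquad \sum_ix_iu_i=\sum_{i\ge1}x_ie_i+s(x)\,e_0 .$$

**A check on the vertices.** For $i\ne j$ and $r,r'\ge0$, $\|ru_i-r'u_j\|_1=r+r'+|r-r'|=2\max(r,r')$: the legs have come closer together. Consider the points $p_0=0$ and $p_i=a_iu_i$ $(1\le i\le n)$, with $a_0=0$ and $a=\max_i a_i$. For $i\ne j$ we have $2a-d(p_i,p_j)=2a-2\max(a_i,a_j)=2\min(a-a_i,a-a_j)$, and on the diagonal $2a=2(a-a_i)+2a_i$. So $2a-d$ is the psd kernel $2\min$ (Lemma 7 with $\kappa=0$) plus a diagonal matrix with nonnegative entries. By Lemma 6, the set of vertices has magnitude at most $e^{2a}$, however many there are. We now show the same for the whole convex hull.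

**Theorem 1.** For every $\varepsilon>0$ there is a compact convex $K\subseteq L_1$ with $\operatorname{Mag}(K,\|\cdot\|_1)\le e^{\varepsilon}$ and $\mu_1^{L_1}(K)=\infty$.

So the conjecture (1) is false: "$\Leftarrow$" holds by the known implication, and "$\Rightarrow$" fails.

*Proof.* **Step 1: the set $K$.** Choose $a_i>0$ $(i\ge1)$ with $a_i\to0$, $\sum a_i=\infty$ and $a:=\max_ia_i\le\varepsilon/2$; for instance $a_i=\varepsilon/(2i)$. Put
$$K=\overline{\operatorname{conv}}\bigl(\{0\}\cup\{a_iu_i:i\ge1\}\bigr).$$
Since $\|a_iu_i\|_1=2a_i\to0$, the set $\{0\}\cup\{a_iu_i\}$ is compact, so $K$ is compact by Mazur's theorem. It is convex.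

**Step 2: coordinates on $K$.** We want every point of $K$ to have coordinates $x_i\in[0,a_i]$ and a sum in $[0,a]$, so that Lemma 7 applies. Define $T:\ell_1\to L_1$ by $Tx=\sum_ix_iu_i=\sum_{i\ge1}x_ie_i+\bigl(\sum_ix_i\bigr)e_0$. Then $\|Tx\|_1=\sum_i|x_i|+|\sum_ix_i|$, so
$$\|x\|_{\ell_1}\le\|Tx\|_1\le2\|x\|_{\ell_1}.$$
Therefore $T$ maps closed sets to closed sets: if $Tx^{(k)}$ converges, then $(x^{(k)})$ is Cauchy by the left inequality, so it has a limit $x$ in the closed set, and $Tx^{(k)}\to Tx$. Let
$$D=\Bigl\{x\in\ell_1:0\le x_i\le a_i\text{ for all }i,\ \sum_ix_i\le a\Bigr\}.$$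
Coordinates and the sum are continuous linear functionals on $\ell_1$, so $D$ is closed and convex, and hence so is $T(D)$. It contains $0$ and all $a_iu_i$, because $a_i\le a$. Hence $K\subseteq T(D)$. With $s(x)=\sum_ix_i\in[0,a]$, for $x,y\in D$,
$$d(Tx,Ty)=\sum_{i\ge1}|x_i-y_i|+|s(x)-s(y)|.\tag{5}$$

**Step 3: the magnitude is at most $e^{\varepsilon}$.** We show that $2a-d$ is psd on $T(D)$. Apply Lemma 7 with $\kappa=0$ on $[0,a_i]$ to each coordinate $x_i$, and with $\kappa=2$ on $[0,a]$ to $s(x)$. The kernel
$$\sum_{i\ge1}\bigl(x_i+y_i-|x_i-y_i|\bigr)+\bigl(2a-s(x)-s(y)-|s(x)-s(y)|\bigr)$$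
is psd on $D$; the infinite sum converges because $x,y\in\ell_1$, and it is a pointwise limit of psd kernels. Since $\sum_i(x_i+y_i)=s(x)+s(y)$, the linear terms cancel, and by (5) the kernel equals $2a-d(Tx,Ty)$. As $T$ is injective, $2a-d$ is psd on $T(D)\supseteq K$. Lemma 6 gives $\operatorname{Mag}(K)\le e^{2a}\le e^\varepsilon$.

**Step 4: $\mu_1^{L_1}(K)=\infty$.** We exhibit finite-dimensional pieces with large pointwise widths. Let $F_n=\operatorname{span}(u_1,\dots,u_n)$ and $P_n=\operatorname{conv}(0,a_1u_1,\dots,a_nu_n)\subseteq K\cap F_n$. An element of $P_n$ is $\sum_{i\le n}\lambda_ia_iu_i$ with $\lambda_i\ge0$ and $\sum\lambda_i\le1$. On $I_i$ $(1\le i\le n)$ its value is $\lambda_ia_i/|I_i|$, with maximum $a_i/|I_i|$ and minimum $0$ over $P_n$. On $I_0$ its value is $\sum_i\lambda_ia_i/|I_0|$, with maximum $\max_{i\le n}a_i/|I_0|$ and minimum $0$. Elsewhere it vanishes. By monotonicity of $\mu_1^{F_n}$ and Lemma 3,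
$$\mu_1^{L_1}(K)\ge\mu_1^{F_n}(K\cap F_n)\ge\mu_1^{F_n}(P_n)=2\sum_{i=1}^na_i+2\max_{i\le n}a_i\longrightarrow\infty.\qquad\square$$

**Why $\kappa=0$ and $\kappa=2$.** Suppose we use $\kappa_i$ in coordinate $i$ and $\kappa_0$ for $s$. The linear terms are $\sum_i(1-\kappa_i)(x_i+y_i)+(1-\kappa_0)(s(x)+s(y))$. They cancel identically only if $\kappa_i=2-\kappa_0$ for all $i$. The constant is then $\frac12\kappa_i^2\sum a_i+\frac12\kappa_0^2a$, and as $\sum a_i=\infty$ it is finite only for $\kappa_i=0$, $\kappa_0=2$. In fixed dimension other choices are available, and Section 9 uses a better one.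

The sequence $(a_i)$ was almost arbitrary, and this gives a stronger failure at no cost.

**Theorem 2.** Let $\varepsilon>0$ and let $(N_k)_{k\ge0}$ be any sequence of positive integers. There is a compact convex $K\subseteq L_1$ with $\mu_1^{L_1}(K)=\infty$, with $\operatorname{Mag}(tK)\le e^{\varepsilon t}$ for all $t>0$, and such that for each $k$, $K$ contains $N_k$ points at mutual distances at least $\varepsilon2^{-k}$.

*Proof.* Enlarging the $N_k$ only strengthens the claim, so assume $N_k\ge2^k$. In the construction above let $(a_i)$ take the value $\varepsilon2^{-k-1}$ exactly $N_k$ times, for $k=0,1,2,\dots$ in this order. Then $a_i\to0$, $a=\varepsilon/2$, and $\sum a_i=\sum_kN_k\varepsilon2^{-k-1}\ge\sum_k\varepsilon/2=\infty$. So $\mu_1^{L_1}(K)=\infty$ by Step 4. If $i\ne j$ and $a_i=a_j=\varepsilon2^{-k-1}$, then $\|a_iu_i-a_ju_j\|_1=2a_i=\varepsilon2^{-k}$, which gives the $N_k$ points. Finally, $tK$ is the set constructed from the sequence $(ta_i)$, whose maximum is $ta$, so Step 3 gives $\operatorname{Mag}(tK)\le e^{2ta}=e^{\varepsilon t}$.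 $\square$

Thus, for convex sets, finite magnitude, even with $\operatorname{Mag}(tK)\le e^{\varepsilon t}$ at every scale, imposes no metric entropy condition beyond compactness.

## 7. $\mu_1^{L_1}(K)<\infty$ means that $K$ is order bounded

Lemma 3 extends to infinite dimension and identifies what $\mu_1^{L_1}$ measures. For $K\subseteq L_1$ let $\bigvee K$ and $\bigwedge K$ denote the essential supremum and infimum of $K$. Here $\bigvee K$ is the a.e. smallest measurable function, with values in $(-\infty,\infty]$, that is a.e. at least each $x\in K$. The set $K$ is order bounded in $L_1$ if there is $h\in L_1$ with $|x|\le h$ a.e. for every $x\in K$. Example: for the set $K$ of Theorem 1, any such $h$ satisfies $h\ge a_i/|I_i|$ a.e. on $I_i$, since $a_iu_i\in K$. Then $\int h\ge\sum a_i=\infty$, so $K$ is not order bounded.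

**Theorem 3.** For compact convex $K\subseteq L_1$, $\mu_1^{L_1}(K)=2\int_0^1(\bigvee K-\bigwedge K)\,dt$. Thus $\mu_1^{L_1}(K)<\infty$ if and only if $K$ is order bounded in $L_1$.

*Proof.* **Step 1: the envelopes are countable ones.** Let $\{y_k\}$ be dense in $K$, with fixed finite representatives, and set $G=\sup_ky_k$, $g=\inf_ky_k$. Each $x\in K$ is an $L_1$-limit of elements of $\{y_k\}$, and along a subsequence an a.e. limit, so $g\le x\le G$ a.e. Conversely, any a.e. upper bound for all of $K$ is a.e. at least every $y_k$, hence at least $G$. So $G=\bigvee K$, and likewise $g=\bigwedge K$. The difference $G-g\in[0,\infty]$ is well defined, since $G>-\infty$ and $g<\infty$.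

**Step 2: upper bound.** Let $F$ be a finite-dimensional affine subspace that meets $K$, of dimension at least $1$ (a point contributes $0$). In Lemma 3, for each $t$ the value $x(t)$ is a continuous function of the coordinates of $x$, so the maximum and the minimum over $K\cap F$ are the supremum and infimum over a countable dense subset of $K\cap F$. Each member of that subset lies a.e. between $g$ and $G$. A countable union of null sets is null, so a.e. the width is at most $G-g$, and $\mu_1^F(K\cap F)\le2\int(G-g)$.

**Step 3: lower bound.** Let $F_k$ be the affine span of $y_1,\dots,y_k$. Since $y_1,\dots,y_k\in K\cap F_k$, Lemma 3 gives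
$$\mu_1^{L_1}(K)\ge\mu_1^{F_k}(K\cap F_k)\ge2\int_0^1\Bigl(\max_{i\le k}y_i-\min_{i\le k}y_i\Bigr)dt$$
(both sides of the last inequality are $0$ if $F_k$ is a point). The integrands increase to $G-g$, so by monotone convergence $\mu_1^{L_1}(K)\ge2\int(G-g)$.

**Step 4: order boundedness.** If $\int(G-g)<\infty$, then for $x\in K$ both $x$ and $y_1$ lie a.e. between $g$ and $G$, so $|x|\le|y_1|+(G-g)\in L_1$. Conversely, if $|x|\le h\in L_1$ for all $x\in K$, then $-h\le g\le G\le h$ a.e., and $\int(G-g)\le2\int h<\infty$. $\square$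

## 8. The derivative of $\operatorname{Mag}(tX)$ at $t=0$

In Section 6 everything came from a constant $C$ for which $C-d$ is psd. The best such constant is the following number. For compact $X\subseteq L_1$ put
$$\mathcal M(X)=\sup\Bigl\{\iint\|x-y\|_1\,d\nu(x)\,d\nu(y):\nu\in M(X),\ \nu(X)=1\Bigr\}\in[0,\infty].$$
Example: for two points at distance $r$, $\nu=p\delta_{x}+(1-p)\delta_y$ gives $2p(1-p)r$, so $\mathcal M=r/2$. In this case $\operatorname{Mag}(tX)-1=\frac{2}{1+e^{-tr}}-1=\tanh(tr/2)$, whose derivative at $t=0$ is also $r/2$. We use the conventions $e^\infty=\log\infty=\infty$.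

**Theorem 4.** For every nonempty compact $X\subseteq L_1$ and $t>0$, $\operatorname{Mag}(tX)\le e^{t\mathcal M(X)}$, and
$$\mathcal M(X)=\lim_{t\to0^+}\frac{\operatorname{Mag}(tX)-1}t=\lim_{t\to0^+}\frac{\log\operatorname{Mag}(tX)}t=\sup_{t>0}\frac{\log\operatorname{Mag}(tX)}t.$$
In particular, $\operatorname{Mag}(tX)\le e^{Ct}$ for all $t>0$ if and only if $\mathcal M(X)\le C$. If $X=K$ is convex, then $\mathcal M(K)\le\frac14\mu_1^{L_1}(K)$. The bound $\operatorname{Mag}(X)\le e^{\mathcal M(X)}$ is sharp: for each $\ell>0$, the supremum of $\operatorname{Mag}(X)$ over compact convex $X$ with $\mathcal M(X)\le\ell$ is $e^\ell$.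

*Proof.* **Step 1: the upper bound.** We show that $\mathcal M(X)-d$ is psd. Let $M=\mathcal M(X)<\infty$; otherwise there is nothing to prove. Let $\mu\in M(X)$. If $\mu(X)\ne0$, applying the definition to $\nu=\mu/\mu(X)$ gives $\iint d\,d\mu\,d\mu\le M\mu(X)^2$, that is, $\iint(M-d)\,d\mu\,d\mu\ge0$. If $\mu(X)=0$, fix $x_0\in X$; the measure $\delta_{x_0}+\tau\mu$ has mass one, so
$$2\tau\int d(x_0,x)\,d\mu(x)+\tau^2\iint d\,d\mu\,d\mu\le M\qquad\text{for all }\tau\in\mathbb R.$$
Dividing by $\tau^2$ and letting $\tau\to\infty$ we get $\iint d\,d\mu\,d\mu\le0$, so again $\iint(M-d)\,d\mu\,d\mu=-\iint d\,d\mu\,d\mu\ge0$. With finitely supported $\mu$ this says that $M-d$ is psd on $X$. Then so is $tM-td$, which is the kernel $tM-d$ on $tX$. Lemma 6 gives $\operatorname{Mag}(tX)\le e^{tM}$.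

**Step 2: the limits.** Here we need a lower bound for small $t$. Let $\nu(X)=1$ and $J=\iint d\,d\nu\,d\nu$. From $|e^{-s}-1+s|\le s^2/2$ for $s\ge0$,
$$\Bigl|\iint e^{-td}\,d\nu\,d\nu-1+tJ\Bigr|\le\tfrac12t^2(\operatorname{diam}X)^2\|\nu\|^2 .$$
So for small $t$ the double integral is positive, and $\operatorname{Mag}(tX)\ge1/\iint e^{-td}\,d\nu\,d\nu$ gives $t^{-1}\log\operatorname{Mag}(tX)\ge-t^{-1}\log(1-tJ+O(t^2))\to J$. Taking the supremum over $\nu$,
$$\liminf_{t\to0^+}\frac{\log\operatorname{Mag}(tX)}t\ge\mathcal M(X).\tag{6}$$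
If $\mathcal M(X)<\infty$, Step 1 gives $t^{-1}\log\operatorname{Mag}(tX)\le\mathcal M(X)$ for all $t>0$. With (6), both the limit and the supremum equal $\mathcal M(X)$. Moreover
$$\frac{\log\operatorname{Mag}(tX)}t\le\frac{\operatorname{Mag}(tX)-1}t\le\frac{e^{t\mathcal M(X)}-1}t,$$
and both outer terms tend to $\mathcal M(X)$. If $\mathcal M(X)=\infty$, then (6) and $\log\operatorname{Mag}\le\operatorname{Mag}-1$ show that both limits and the supremum are infinite. The statement "in particular" is the formula with the supremum.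

**Step 3: the convex case.** We bound $\mathcal M(K)$ by slicing over $t$. We may assume $\mu_1^{L_1}(K)<\infty$. With $G=\bigvee K$, $g=\bigwedge K$ as in Theorem 3, $G-g$ is integrable, hence a.e. finite. Let $x_1,\dots,x_k\in K$ and $c_1,\dots,c_k\in\mathbb R$. For a.e. $t$ the numbers $x_i(t)-g(t)$ lie in $[0,G(t)-g(t)]$, and Lemma 7 with $\kappa=1$ on that interval gives
$$\sum_{i,j}c_ic_j\Bigl(\tfrac12(G(t)-g(t))-|x_i(t)-x_j(t)|\Bigr)\ge0 .$$
Integrating over $t$, the kernel $C-d$ with $C=\frac12\int(G-g)$ is psd on $K$. It is continuous, so by Lemma 1 $\iint d\,d\nu\,d\nu\le C$ for every $\nu$ of mass one. Hence $\mathcal M(K)\le\frac12\int(G-g)=\frac14\mu_1^{L_1}(K)$ by Theorem 3.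

**Step 4: sharpness.** If $\mathcal M(X)\le\ell$, then $\operatorname{Mag}(X)\le e^\ell$ by Step 1 with $t=1$. For the converse let $X_n$ be the image in $L_1$ of $[0,2\ell/n]^n$ under $x\mapsto\sum x_ie_i$. By the computation for boxes in Section 3, $\mu_1^{L_1}(X_n)=2n\cdot\frac{2\ell}n=4\ell$, so $\mathcal M(X_n)\le\ell$ by Step 3. By (3), $\operatorname{Mag}(X_n)=(1+\ell/n)^n\to e^\ell$. $\square$

Steps 1 and 3 together give $\operatorname{Mag}(K)\le e^{\mu_1^{L_1}(K)/4}$ for compact convex $K$, which contains the direction "$\Leftarrow$" of (1). For the set $K$ of Theorem 1 the kernel $2a-d$ is psd, so Lemma 1 gives $\mathcal M(K)\le2a<\infty$. So even finiteness of the derivative of $t\mapsto\operatorname{Mag}(tK)$ at $0$ does not force $\mu_1^{L_1}(K)<\infty$. These notes do not decide whether $\operatorname{Mag}(K)<\infty$ implies $\mathcal M(K)<\infty$ for compact convex $K\subseteq L_1$; Theorem 4 gives only the implication from $\mathcal M(K)<\infty$ to $\operatorname{Mag}(K)<\infty$ and the characterization of $\operatorname{Mag}(tK)\le e^{Ct}$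 for all $t>0$.

## 9. The best constant in dimension $n$ has order $1/n$

We return to Lemma 5, whose factor $n$ stopped the first attempt. The simplices $P_n$ show that this factor is not an artifact of the proof. Let
$$c_n=\inf\frac{\operatorname{Mag}(K)-1}{\mu_1^{L_1}(K)}$$
over all $n$-dimensional compact convex $K\subseteq L_1$. By Lemma 4, $\mu_1^{L_1}(K)=\mu_1^F(K)$ with $F$ the affine span of $K$, and we write $\mu_1(K)$ for it. It is finite by Lemma 5, and positive because it is at least $2\operatorname{diam}K$ by monotonicity.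

**Theorem 5.** $\displaystyle\frac1{8n}\le c_n\le\frac n{(n+1)^2}$ for all $n\ge1$, and $c_1=\frac14$. Thus $\operatorname{Mag}(K)\ge1+\mu_1(K)/(8n)$ for $n$-dimensional convex $K\subseteq L_1$ (compact, as in the definition of $c_n$), and the order $1/n$ is optimal.

*Proof.* **Step 1: the lower bound.** This is Lemma 5.

**Step 2: the upper bound.** We repeat Step 3 of Theorem 1 for a finite simplex, with the best choice of $\kappa$. Let $a>0$ and $P_n=\operatorname{conv}(0,au_1,\dots,au_n)$. By Lemma 3, as in Step 4 of Theorem 1, $\mu_1(P_n)=2na+2a=2(n+1)a$. A point of $P_n$ is $\sum_{i\le n}x_iu_i$ with $x_i\in[0,a]$ and $s(x)=\sum_{i\le n}x_i\in[0,a]$, and distances are given by (5). Use $\kappa=\alpha$ in each coordinate $x_i$ and $\kappa=\gamma$ for $s$. The linear terms cancel if $\alpha+\gamma=2$, and the constant is then $\frac a2\bigl(n\alpha^2+(2-\alpha)^2\bigr)$, which is smallest when $n\alpha=2-\alpha$. So take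
$$\alpha=\frac2{n+1},\qquad\gamma=\frac{2n}{n+1}.$$
By Lemma 7 the kernel
$$\sum_{i=1}^n\Bigl[\tfrac{\alpha^2a}2+(1-\alpha)(x_i+y_i)-|x_i-y_i|\Bigr]+\tfrac{\gamma^2a}2+(1-\gamma)(s(x)+s(y))-|s(x)-s(y)|$$
is psd on $P_n$. Since $(1-\alpha)+(1-\gamma)=0$, it equals $C-d$ with
$$C=\frac a2\bigl(n\alpha^2+\gamma^2\bigr)=\frac a2\cdot\frac{4n+4n^2}{(n+1)^2}=\frac{2na}{n+1}.$$
By Lemma 6, $\operatorname{Mag}(P_n)\le e^{C}$, so
$$c_n\le\frac{e^{2na/(n+1)}-1}{2(n+1)a}\longrightarrow\frac n{(n+1)^2}\qquad(a\to0).$$

**Step 3: the case $n=1$.** The upper bound is $\frac14$. A one-dimensional compact convex set is a segment of some length $D>0$, with $\mu_1=2D$ and $\operatorname{Mag}=1+D/2$ by (2), so the quotient is always $\frac14$. Hence $c_1=\frac14$.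

Since $\frac n{(n+1)^2}<\frac1n$, the two bounds in the theorem have the same order $1/n$. $\square$
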